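# Pairs of $n$-vertex graphs that Color Refinement separates only in iteration $n-4$

## 1. Color Refinement, its partitions, and the splitting of classes

All graphs are finite, simple and undirected, and $|G|$ is the number of vertices of $G$. We write $N(v)$ for the set of neighbors of $v$, $P_N$ for the path and $C_N$ for the cycle on $N$ vertices, and $u\sim v$ for adjacency. Double braces $\{\!\{\cdot\}\!\}$ denote a multiset.

**Definition (Color Refinement).** On a graph $U$, Color Refinement computes vertex colorings $\chi_U^0,\chi_U^1,\dots$. The coloring $\chi_U^0$ is constant, and for $i\ge 0$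
$$\chi_U^{i+1}(v)=\bigl(\chi_U^i(v),\ \{\!\{\chi_U^i(w): w\in N(v)\}\!\}\bigr).$$
The algorithm stops once an iteration no longer increases the number of color classes.

The color $\chi^{i+1}_U(v)$ contains $\chi^i_U(v)$, so each partition into color classes refines the previous one. The color $\chi^1_U(v)$ records exactly the degree of $v$.

*Example.* On the path $v_1v_2v_3v_4v_5$, iteration 1 gives the classes $\{v_1,v_5\}$ and $\{v_2,v_3,v_4\}$. In iteration 2, $v_2$ and $v_4$ have one neighbor of degree 1 and $v_3$ has none, so the classes are $\{v_1,v_5\},\{v_2,v_4\},\{v_3\}$. In iteration 3 nothing changes, because $v_1,v_5$ each see one vertex of $\{v_2,v_4\}$ and $v_2,v_4$ each see one vertex of each other class. The numbers of classes are $1,2,3,3$, and the algorithm stops.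

**Definition (homogeneous set).** Let $\pi$ be a partition of $V(G)$. A set $X\subseteq V(G)$ is homogeneous for $\pi$ if any two vertices of $X$ have equally many neighbors in each class of $\pi$.

*Example.* In $P_5$ with the partition $\{v_1,v_5\},\{v_2,v_3,v_4\}$, the set $\{v_2,v_4\}$ is homogeneous and $\{v_2,v_3,v_4\}$ is not.

Let $\pi_i$ be the partition of $V(G)$ into the color classes of $\chi^i_G$. The definition of $\chi^{i+1}$ says precisely the following, which is the only tool we use to run the algorithm.

**(F)** Two vertices in one class of $\pi_i$ lie in one class of $\pi_{i+1}$ if and only if they have equally many neighbors in each class of $\pi_i$. In particular a class of $\pi_i$ survives whole in $\pi_{i+1}$ if and only if it is homogeneous for $\pi_i$.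

## 2. Distinguishing two graphs, and a count of classes

**Definition (distinguished, $k(G,H)$).** To compare $G$ and $H$, run Color Refinement on their disjoint union $U$. The graphs are distinguished in iteration $i$ if the multisets $\{\!\{\chi_U^i(v): v\in V(G)\}\!\}$ and $\{\!\{\chi_U^i(v): v\in V(H)\}\!\}$ differ. They are distinguished only after $k$ iterations if $k$ is the least such $i$. For graphs of equal order that are distinguished we write $k(G,H)$ for this least iteration.

*Examples.* Let $G=P_3\cup C_4$ and $H=P_4\cup C_3$, both on 7 vertices. Both have two vertices of degree 1 and five of degree 2, so iteration 1 does not distinguish them. In iteration 2 the middle vertex of $P_3$ has two neighbors of degree 1, and no vertex of $H$ does. So $k(G,H)=2$. On the other hand, $C_6$ and $C_3\cup C_3$ are never distinguished: by induction all vertices of both graphs have the same color in every iteration.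

Four facts will be used throughout.

**Locality.** For $v\in V(G)$ we have $N_U(v)=N_G(v)$, so by induction $\chi_U^i(v)=\chi_G^i(v)$. We may therefore compute colors in $G$ and in $H$ separately and compare them. We write $\chi^i_G,\chi^i_H$, or just $\chi^i$.

**Monotonicity.** Since $\chi^i(v)$ determines $\chi^j(v)$ for $j\le i$, graphs that are not distinguished in iteration $i$ are not distinguished earlier. Isomorphic graphs are never distinguished, since an isomorphism preserves all colors.

**Stopping rule.** If the partition of $V(U)$ does not change from iteration $i$ to $i+1$, it never changes again. Whether $G,H$ are distinguished in iteration $j$ depends only on the partition of $V(U)$: does some class meet $V(G)$ and $V(H)$ in different numbers of vertices? Now let $k=k(G,H)$. If the partition did not change in some iteration $i\le k$, then the partition in iteration $k$ would be the one in iteration $i-1<k$, and the graphs would already have been distinguished in iteration $i-1$. Hence the number of classes on $U$ strictly increases in each of the iterations $1,\dots,k$, and the algorithm does not stop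 before iteration $k$.

**Padding.** Adding $r$ isolated vertices to both graphs changes no color of an old vertex and adds equal multisets of colors to both sides. So it leaves $k(G,H)$ unchanged.

Here is the count that governs the whole subject. Let $|G|=|H|=n$, let $k=k(G,H)$, and let $c_i$ be the number of classes of $U$ in iteration $i$. Then $c_0=1$ and $c_i\ge c_{i-1}+1$ for $1\le i\le k$, so $c_{k-1}\ge k$. In iteration $k-1$ the graphs are not yet distinguished, so every class meets $V(G)$ and $V(H)$ in equally many vertices, hence in at least one each. So $c_{k-1}$ is also the number of classes of $\pi_{k-1}$ on $G$, and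
$$k\le c_{k-1}\le n. \tag{1}$$
Telescoping $c_{k-1}=1+\sum_{i=1}^{k-1}(c_i-c_{i-1})$ gives
$$n-k=\bigl(n-c_{k-1}\bigr)+\sum_{i=1}^{k-1}\bigl(c_i-c_{i-1}-1\bigr), \tag{2}$$
where all terms on the right are nonnegative. So $n-k$ measures two kinds of waste: classes of $G$ that are still not singletons just before the end, and iterations that create more than one new class.

## 3. From $n-8\sqrt n$ to $n-c$

The following two results are known and are quoted without proof.

(i) For infinitely many $n$ there are pairs of $n$-vertex graphs that Color Refinement distinguishes, but only after at least $n-8\sqrt n$ iterations.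

(ii) For $n\ge 3$ there is no pair of graphs $G,H$ with $|H|\le|G|=n$ that Color Refinement distinguishes only after $n-1$ iterations.

The problem comes from Sandra Kiefer and T. Devini de Mel, "A Classification of Long-Refinement Graphs for Colour Refinement", arXiv:2510.20802 (2025). Can the bound in (i) be improved to $n-c$ for a constant $c$, necessarily with $c>1$ by (ii)? Precisely: is there a constant $c$ such that for all sufficiently large $n$ there is a pair $G,H$ with $|G|=|H|=n$ which Color Refinement distinguishes, but only after at least $n-c$ iterations?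

In view of (2) this asks for pairs whose refinement creates exactly one new class in all but a bounded number of iterations and ends with all but a bounded number of classes being singletons. The answer is yes, and $c=4$ works for all $n\ge18$.

**Theorem 1.** For every $n\ge 18$ there are connected $n$-vertex graphs $G,H$ with $k(G,H)=n-4$. For even $n$ they have maximum degree $3$; for odd $n$, maximum degree $4$.

**Theorem 2.** For every $n\ge 20$ with $n\equiv 2\pmod 6$ there are $n$-vertex graphs $G,H$ with $k(G,H)=n-3$.

**Theorem 3.** For $n\ge 3$, $k(G,H)\le n-2$ for all distinguished pairs of $n$-vertex graphs (using (ii)). For every $n\ge 29$, every value $1\le k\le n-4$ is attained by a pair of $n$-vertex graphs.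

So for $n\ge29$ the attained values are $\{1,\dots,n-4\}$ together with a subset of $\{n-3,n-2\}$, and $n-3$ is attained when $n\equiv 2\pmod 6$. The arguments below do not settle whether $n-2$ is ever attained for such $n$, nor whether $n-3$ is attained in the other residue classes.

## 4. Graphs with at most five vertices

On four vertices, the eleven graphs up to isomorphism have, ordered by number of edges, the degree sequences
$$0000;\quad 1100;\quad 1111,\ 2110;\quad 3111,\ 2211,\ 2220;\quad 2222,\ 3221;\quad 3322;\quad 3333 .$$
These are all different, so two non-isomorphic graphs on four vertices are distinguished in iteration 1. The same holds on three vertices, with sequences $000,110,211,222$. So for $n\in\{3,4\}$ the only value of $k(G,H)$ is 1.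

On five vertices a second iteration can be needed. The graphs $P_5$ and $C_3\cup P_2$ both have degrees $2,2,2,1,1$. In iteration 2 the vertices of degree 1 see degree 2 in $P_5$ and degree 1 in $P_2$. So $k=2=n-3$.

Such small cases do not suggest a family. The natural source of one is a long path.

## 5. Paths, reflections, and a factor of two

On a path, the information "an end is near" travels one edge per iteration. The following lemma turns this into pairs with any prescribed value of $k$. It will be used again in Section 9.

**Lemma 1.** For $k\ge1$ let $G_0=P_{2k-1}\cup C_4$ and $H_0=P_{2k}\cup C_3$, both on $2k+3$ vertices. Then $k(G_0,H_0)=k$.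

*Proof.* For a path vertex let $d,d'$ be the distances to the two ends (in $P_1$ both are $0$). For a cycle vertex put $d=d'=\infty$. Let $\tau_r(v)=\{\!\{\min(d,r),\min(d',r)\}\!\}$.

**Step (a): $\tau_r(v)$ determines $\chi^r(v)$.** This gives the lower bound. We use induction on $r$, and $r=0$ is trivial. Assume the claim for $r$. Clearly $\tau_{r+1}(v)$ determines $\tau_r(v)$, hence $\chi^r(v)$. The neighbors of $v$ have distance pairs $(d-1,d'+1)$, present if and only if $d\ge1$, and $(d+1,d'-1)$, present if and only if $d'\ge 1$. On a cycle this reads: two neighbors, both with the pair $(\infty,\infty)$. The numbers $\min(d,r+1)$ and $\min(d',r+1)$ tell which of the two neighbors are present, and they determine the truncations at $r$: if $d\ge1$ then $\min(d-1,r)=\min(d,r+1)-1$, and $\min(d'+1,r)=\min(\min(d',r+1)+1,\,r)$. The other neighbor is treated in the same way. So $\tau_{r+1}(v)$ determines the multiset of the $\tau_r(w)$, $w\in N(v)$, hence the multiset of the $\chi^r(w)$, and so $\chi^{r+1}(v)$.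

**Step (b): not distinguished in iteration $k-1$.** In $P_{2k-1}$ we have $d+d'=2k-2$, and in $P_{2k}$ we have $d+d'=2k-1$. In both paths, $d\le k-2$ forces $d'\ge k$. So for each $0\le\rho\le k-2$ exactly two path vertices have $\tau_{k-1}=\{\!\{\rho,k-1\}\!\}$. All remaining vertices have $\tau_{k-1}=\{\!\{k-1,k-1\}\!\}$. These are $1+4=5$ vertices in $G_0$ and $2+3=5$ in $H_0$. So the multisets of values $\tau_{k-1}$ agree, and by (a) so do those of $\chi^{k-1}$. By monotonicity the graphs are not distinguished in any iteration up to $k-1$.

**Step (c): distinguished in iteration $k$.** Let $D(v)$ be the distance from $v$ to the nearest vertex of degree at most 1, and $\infty$ on cycles. We claim that for $r\ge1$, $\chi^r(v)$ determines $\min(D(v),r)$. The color $\chi^1(v)$ determines the degree, hence whether $D(v)=0$; this is the case $r=1$. If $D(v)\neq0$, then $v$ has degree 2 and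
$$\min(D(v),r+1)=1+\min_{w\in N(v)}\min(D(w),r),$$
which $\chi^{r+1}(v)$ determines by induction. So $\chi^k$ determines which vertices have $D=k-1$. There is one such vertex in $G_0$ (the middle of $P_{2k-1}$) and there are two in $H_0$ (the two middle vertices of $P_{2k}$). Hence the multisets of $\chi^k$ differ. $\square$

Here $n=2k+3$, so $k=(n-3)/2$: half of what we want. The obstruction is exact. Suppose $G$ has an automorphism fixing exactly $b$ vertices. Automorphisms preserve colors, so each class is a union of orbits, and there are at most $b+(n-b)/2$ orbits. By (1),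
$$k(G,H)\le c_{k-1}\le \frac{n+b}{2}. \tag{3}$$
The reflection of $P_{2k-1}$ together with a rotation of $C_4$ fixes one vertex, so with this $G_0$ no partner graph can do better than $(n+1)/2$. To pass $n/2$, a structure made of symmetric pairs has to be used twice: a first pass isolates the pairs one after the other, and a second pass tears them apart one after the other.

## 6. A four-vertex switch on a ladder with a leaf

Two ingredients are needed for that plan: a way to make $G$ and $H$ differ without this being noticed early, and a defect that breaks the symmetry of the pairs. The first is easy to build.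

**Lemma 2 (switch).** Let $G,H$ have the same vertex set and the same edges, except that among $Q=\{q_1,q_2,q_3,q_4\}$ the graph $G$ has exactly the edges $q_1q_2,q_3q_4$ and $H$ has exactly $q_1q_3,q_2q_4$. Suppose that for some $\tau\ge1$, in $G$ all of $Q$ has one color in iteration $\tau-1$, and $\chi^\tau_G(q_1)=\chi^\tau_G(q_2)\ne\chi^\tau_G(q_3)=\chi^\tau_G(q_4)$. Then $k(G,H)=\tau+1$.

*Proof.* **Agreement.** We show $\chi^i_G(v)=\chi^i_H(v)$ for every $v$ and all $i\le\tau$, by induction on $i$; $i=0$ is clear. In the step $i-1\to i$, a vertex outside $Q$ has the same neighborhood in both graphs, so its color agrees. A vertex of $Q$ has the same neighbors outside $Q$ and exactly one neighbor in $Q$ in each graph. Since $i-1\le\tau-1$, all of $Q$ has one color $\chi^{i-1}$ in $G$, and by induction the same one in $H$. So its color agrees too. Hence $G,H$ are not distinguished in iterations up to $\tau$.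

**Difference.** Put $c=\chi^\tau(q_1)=\chi^\tau(q_2)$ and $c'=\chi^\tau(q_3)=\chi^\tau(q_4)$, in both graphs. In iteration $\tau+1$ each vertex outside $Q$ has the same color in $G$ and $H$, so it remains to see that the multisets of colors $\chi^{\tau+1}$ over $Q$ differ. Among the vertices of $Q$ those with first component $c$ are $q_1,q_2$. Count the neighbors of color $c$ of $q_1$ plus those of $q_2$. The neighbors outside $Q$ contribute the same in both graphs. Inside $Q$ the contribution is $2$ in $G$ and $0$ in $H$. So the multisets differ. $\square$

For the second ingredient, the obvious attempt is to attach the switch to one end of a ladder and a visible defect to the other. Take $m\ge2$, pairs $w_t=\{x_t,y_t\}$ for $1\le t\le m$, the set $Q$, and one more vertex $z$, with edges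

* $x_1q_1,\ x_1q_2,\ y_1q_3,\ y_1q_4$;
* $x_tx_{t+1},\ y_ty_{t+1}$ for $1\le t<m$, and $x_ty_t$ for $2\le t\le m$;
* $x_mz$;
* inside $Q$ the switch of Lemma 2.

So $n=2m+5$. One hopes for a pass from $Q$ to $w_m$ and then a pass back. This is not what happens.

*Claim.* For $0\le i\le m$, in $G$ all of $Q$ has one color in iteration $i$, and $\chi^i(x_t)=\chi^i(y_t)$ if and only if $t\le m-i$.

*Proof.* The case $i=0$ is trivial. For $i=1$ look at degrees: $x_m$ has degree 3 (neighbors $x_{m-1},y_m,z$), $y_m$ has degree 2, all other $x_t,y_t$ have degree 3, and all of $Q$ has degree 2. Step $i\to i+1$ for $1\le i<m$: pairs with $t>m-i$ stay separated. For $t=m-i$, the neighbors $x_{t+1}$ and $y_{t+1}$ have different colors. The rung neighbors (if $t\ge2$) are $y_t$ and $x_t$, of equal color. The remaining neighbors are $x_{t-1}$ and $y_{t-1}$ of equal color or, if $t=1$, two vertices of $Q$ each, all of one color. So $x_t,y_t$ get different colors. For $t<m-i$ all neighbors of $x_t$ and $y_t$ match in color. A vertex of $Q$ has one neighbor in $w_1$, whose vertices share a color because $1\le m-i$, and one in $Q$;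 so $Q$ keeps one color. $\square$

At $i=m$ the vertices $x_1,y_1$ differ while $Q$ has one color, so in iteration $m+1$ the set $Q$ is torn exactly as Lemma 2 demands, with $\tau=m+1$. Therefore $k(G,H)=m+2=(n-1)/2$. Half again, although no reflection is to blame this time.

The claim shows the exact point of failure. The defect is visible in iteration 1, as a difference of degrees, so the tearing pass starts at once and runs at the same time as the pass that isolates the pairs. The two passes have to run one after the other. The defect must therefore be invisible until the first pass has arrived at $w_m$, and the arrival itself, which tells $x_m$ and $y_m$ the same thing, must wake it up.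

## 7. A cubic cap that wakes up late: proof of Theorem 1

We replace the leaf by a cap $K$ of ten vertices. All vertices of the ladder and of $K$ have degree 3, so nothing in $K$ is visible at first. Consider the exchange
$$x_t\leftrightarrow y_t,\quad a\leftrightarrow c,\quad b\leftrightarrow d,\quad g\leftrightarrow h,\quad e_1\leftrightarrow e_4,\quad e_2\leftrightarrow e_3 .$$
It will respect every edge at $K$ except the four edges $ga,gc,hb,hd$. Since $g$ and $h$ both have two neighbors in $\{a,b,c,d\}$, even these edges look symmetric until $\{a,b,c,d\}$ has been split. That is the hidden defect.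

**Construction.** Let $m\ge2$ and $\delta\in\{0,1\}$. The vertices are $Q=\{q_1,q_2,q_3,q_4\}$; the pairs $w_t=\{x_t,y_t\}$, $1\le t\le m$; the set $K=\{a,b,c,d,g,h,e_1,e_2,e_3,e_4\}$; and, if $\delta=1$, one more vertex $o$. So $n=2m+14+\delta$, and every $n\ge18$ occurs, with $\delta=0$ for even and $\delta=1$ for odd $n$. The edges common to $G$ and $H$ are

* $x_1q_1,\ x_1q_2,\ y_1q_3,\ y_1q_4$;
* $x_tx_{t+1},\ y_ty_{t+1}$ for $1\le t<m$, and $x_ty_t$ for $2\le t\le m-1$;
* $x_ma,\ x_mb,\ y_mc,\ y_md$;
* $ga,\ gc,\ hb,\ hd,\ ge_1,\ e_1e_2,\ e_2e_3,\ e_3e_4,\ e_4h,\ ae_1,\ be_2,\ de_3,\ ce_4$;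
* if $\delta=1$: $oq_1,oq_2,oq_3,oq_4$.

Inside $Q$, $G$ has $q_1q_2,q_3q_4$ and $H$ has $q_1q_3,q_2q_4$. The neighborhoods in the cap are

* $a: x_m,g,e_1$; $\quad b: x_m,h,e_2$; $\quad c: y_m,g,e_4$; $\quad d: y_m,h,e_3$;
* $g: a,c,e_1$; $\quad h: b,d,e_4$;
* $e_1: g,a,e_2$; $\quad e_2: e_1,e_3,b$; $\quad e_3: e_2,e_4,d$; $\quad e_4: e_3,h,c$.

Both graphs are connected. All vertices of the $w_t$ and of $K$ have degree 3: $x_1$ has neighbors $q_1,q_2,x_2$; $x_t$ with $1<t<m$ has $x_{t-1},x_{t+1},y_t$; $x_m$ has $x_{m-1},a,b$; and similarly for the $y_t$. The vertices of $Q$ have degree $2+\delta$, and $o$ has degree 4. So the maximum degree is 3 for even $n$ and 4 for odd $n$.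

We now run Color Refinement on $G$. Two observations save work. For $t<m$, $x_t$ and $y_t$ have equally many neighbors in each pair and in $Q$; so a pair $w_t$ with $t<m$ is homogeneous as long as $Q$ and the pairs $w_{t-1},w_t,w_{t+1}$ are not torn. Each $q\in Q$ has one neighbor in $w_1$, one in $Q$, and $\delta$ neighbors in $\{o\}$; so $Q$ is homogeneous as long as $Q$ and $w_1$ are not torn. Here a set is torn if two of its vertices have different colors.

**Step 1: isolating $Q$.** This starts the first pass. If $\delta=0$, iteration 1 separates $Q$ (degree 2) from $R_0:=w_1\cup\dots\cup w_m\cup K$ (degree 3). If $\delta=1$, iteration 1 gives $\{o\}$ and the rest, all of degree 3, and iteration 2 separates the neighbors of $o$, which are exactly $Q$. So $\pi_{1+\delta}$ consists of $Q$, $R_0$ and, if $\delta=1$, $\{o\}$.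

**Step 2: the first pass isolates the pairs one by one.** For $0\le i\le m$ let $R_i:=w_{i+1}\cup\dots\cup w_m\cup K$. We claim that $\pi_{1+\delta+i}$ consists of $Q,w_1,\dots,w_i,R_i$ and, if $\delta=1$, $\{o\}$. For $i=0$ this is Step 1. Let $i<m$. In $R_i$, each vertex of $w_{i+1}$ has one neighbor in $w_i$ and two in $R_i$ (if $i=0$: two neighbors in $Q$ and one in $R_0$). Every other vertex of $R_i$ has all three neighbors in $R_i$. So $R_i$ splits exactly into $w_{i+1}$ and $R_{i+1}$. The classes $Q,w_1,\dots,w_i$ are homogeneous by the observations above. This proves the claim.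

Put $T=1+\delta+m$. Then $\pi_T$ consists of $Q,w_1,\dots,w_m,K$ and, if $\delta=1$, $\{o\}$.

**Step 3: the cap splits into five pairs.** From here until $w_m$ is torn, the classes $Q,w_1,\dots,w_{m-1}$ stay whole by the observations, so only $K$ and $w_m$ have to be watched. Both vertices of $w_m$ have one neighbor in $w_{m-1}$ and two in $A:=\{a,b,c,d\}$. Hence $w_m$ can split only after $A$ has split.

*Iteration $T+1$.* In $K$, the vertices of $A$ have one neighbor in $w_m$ and two in $K$; the other six have none in $w_m$ and three in $K$. So $K$ splits into $A$ and $B:=\{g,h,e_1,e_2,e_3,e_4\}$.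

*Iteration $T+2$.* Each vertex of $A$ has one neighbor in $w_m$ and two in $B$, so $A$ stays whole. In $B$, $g$ and $h$ have two neighbors in $A$ and one in $B$, and each $e_\nu$ has one in $A$ and two in $B$. So $B$ splits into $\{g,h\}$ and $E:=\{e_1,e_2,e_3,e_4\}$.

*Iteration $T+3$.* Each vertex of $A$ has one neighbor in each of $w_m$, $\{g,h\}$, $E$, so $A$ stays whole. Both $g,h$ have two neighbors in $A$ and one in $E$. The vertices $e_1,e_4$ have one neighbor in each of $\{g,h\}$, $A$, $E$; the vertices $e_2,e_3$ have one in $A$ and two in $E$. So $E$ splits into $\{e_1,e_4\}$ and $\{e_2,e_3\}$.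

*Iteration $T+4$.* Of the vertices of $A$, $a$ and $c$ have their neighbor in $E$ inside $\{e_1,e_4\}$, and $b,d$ have it inside $\{e_2,e_3\}$; the other counts agree. So $A$ splits into $\{a,c\}$ and $\{b,d\}$. The other classes stay whole: $g,h$ have two neighbors in $A$ and one in $\{e_1,e_4\}$; $e_1,e_4$ have one in each of $\{g,h\},A,\{e_2,e_3\}$; $e_2,e_3$ have one in each of $\{e_1,e_4\},\{e_2,e_3\},A$.

Now $K$ consists of the classes $\{a,c\},\{b,d\},\{g,h\},\{e_1,e_4\},\{e_2,e_3\}$.

**Step 4: the defect wakes up and tears the cap and $w_m$.** We follow which pairs are torn.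

*Iteration $T+5$.* The vertex $g$ has two neighbors in $\{a,c\}$ and $h$ has none, so $\{g,h\}$ splits. Everything else is homogeneous: $x_m$ and $y_m$ have one neighbor in each of $w_{m-1},\{a,c\},\{b,d\}$; $a,c$ have one in each of $w_m,\{g,h\},\{e_1,e_4\}$; $b,d$ have one in each of $w_m,\{g,h\},\{e_2,e_3\}$; $e_1,e_4$ have one in each of $\{g,h\},\{a,c\},\{e_2,e_3\}$; $e_2,e_3$ have one in each of $\{e_1,e_4\},\{e_2,e_3\},\{b,d\}$.

*Iteration $T+6$.* The only new information is $\{g\},\{h\}$. Since $e_1\sim g$ and $e_4\sim h$, the pair $\{e_1,e_4\}$ splits. Both $a,c$ are adjacent to $g$ and both $b,d$ to $h$, so these pairs stay whole, and $e_2,e_3,x_m,y_m$ have no neighbor in $\{g,h\}$.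

*Iteration $T+7$.* The only new information is $\{e_1\},\{e_4\}$. Since $e_2\sim e_1$ and $e_3\sim e_4$, the pair $\{e_2,e_3\}$ splits. Since $a\sim e_1$ and $c\sim e_4$, the pair $\{a,c\}$ splits. The pairs $\{b,d\}$ and $w_m$ have no neighbor among $e_1,e_4$ and stay whole.

*Iteration $T+8$.* Since $b\sim e_2$ and $d\sim e_3$, the pair $\{b,d\}$ splits. Since $x_m\sim a$ and $y_m\sim c$, the pair $w_m$ splits. Now every vertex of $K\cup w_m$ is a singleton class.

**Step 5: the second pass tears the ladder.** We claim that for $0\le j\le m-1$ the pair $w_{m-j}$ splits exactly in iteration $T+8+j$, and that at that time the pairs $w_t$ with $t<m-j$ and $Q$ are still whole. For $j=0$ this is Step 4. For $j\ge1$, before iteration $T+8+j$ the torn pairs are $w_{m-j+1},\dots,w_m$. The pair $w_{m-j}$ splits because $x_{m-j}\sim x_{m-j+1}$ and $y_{m-j}\sim y_{m-j+1}$, while the other neighbors of $x_{m-j}$ and $y_{m-j}$ correspond in whole classes. For $t<m-j$ the pairs $w_{t-1},w_t,w_{t+1}$ and $Q$ are whole, so $w_t$ stays whole. Also $w_1$ is whole, so $Q$ stays whole. This proves the claim.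

So $w_1$ splits in iteration $T+m+7$, and $Q$ is still one class then. In iteration $T+m+8$, $q_1,q_2$ see $x_1$ and $q_3,q_4$ see $y_1$. All other counts on $Q$ agree, so $Q$ splits into exactly $\{q_1,q_2\}$ and $\{q_3,q_4\}$.

**Step 6: the switch fires.** By Step 5 the hypothesis of Lemma 2 holds with $\tau=T+m+8$. Hence
$$k(G,H)=T+m+9=2m+10+\delta=n-4. \qquad\blacksquare$$

Formula (2) shows where the four lost iterations go. In iteration $k-1=T+m+8$ all classes are singletons except $\{q_1,q_2\}$ and $\{q_3,q_4\}$, so $n-c_{k-1}=2$. Each of the iterations $T+7$ and $T+8$ creates two new classes, and every other one up to $k-1$ creates exactly one.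

## 8. A ladder fed back into itself: proof of Theorem 2

To lose only three iterations we drop the cap and let the ladder carry its own defect. The vertices of $w_1$ are joined to two later pairs, $x_1$ to both vertices of $w_i$ and $y_1$ to both vertices of $w_j$. As long as $w_i$ and $w_j$ lie in one class, $x_1$ and $y_1$ look alike. To keep $w_i$ and $w_j$ together for a long time, we attach $Q$ at three places of the ladder, so that news from $Q$ runs along three arms of equal length. One arm ends at $w_3$, next to $w_2$; the other two end at $w_i$ and $w_j$.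

**Construction.** Let $s\ge0$, $\ell=3s+8$ and
$$p_1=s+4,\quad p_2=s+5,\quad p_3=\ell=3s+8,\quad i=2s+6,\quad j=2s+7 .$$
The vertices are the pairs $w_t=\{x_t,y_t\}$, $1\le t\le\ell$, and $Q=\{q_1,q_2,q_3,q_4\}$, so $n=2\ell+4=6s+20$. Every $n\ge20$ with $n\equiv2\pmod 6$ occurs. The common edges are

1. $x_tx_{t+1},\ y_ty_{t+1}$ for $1\le t<\ell$;
2. $x_ty_t$ for all $t\notin\{1,p_1,p_2,i,j\}$ (so also $x_\ell y_\ell$);
3. $x_1x_i,\ x_1y_i,\ y_1x_j,\ y_1y_j$;
4. $x_pq_1,\ x_pq_2,\ y_pq_3,\ y_pq_4$ for $p\in\{p_1,p_2\}$, and $x_{p_3}q_1,\ x_{p_3}q_3,\ y_{p_3}q_2,\ y_{p_3}q_4$.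

Inside $Q$, $G$ has $q_1q_3,q_2q_4$ and $H$ has $q_1q_4,q_2q_3$. Note $p_1<p_2<i<j=i+1<p_3$. The attachment at $p_3$ is crossed on purpose: $w_{p_1}$ and $w_{p_2}$ can only tear $Q$ into $\{q_1,q_2\}$ and $\{q_3,q_4\}$, and the final split of $Q$ has to wait for $w_{p_3}=w_\ell$, the last pair of the ladder.

**Layers.** For $0\le r\le s+1$ let
$$C_r=w_{p_1-r},\qquad B_r=w_{p_2+r}\cup w_{p_3-r},\qquad D_r=C_r\cup B_r,$$
and put $Z=D_0$ and $A=w_1\cup w_2$. The index $p_1-r$ runs over $s+4,\dots,3$; the index $p_2+r$ over $s+5,\dots,2s+6=i$; the index $p_3-r$ over $3s+8,\dots,2s+7=j$. So $C_{s+1}=w_3$, $B_{s+1}=w_i\cup w_j$, and $A,D_{s+1},\dots,D_0,Q$ partition the vertex set.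

*Example.* For $s=0$ we have $n=20$, $\ell=8$, $(p_1,p_2,p_3)=(4,5,8)$, $(i,j)=(6,7)$, and the layers are $Z=w_4\cup(w_5\cup w_8)$ and $D_1=w_3\cup(w_6\cup w_7)$.

**Step 1: neighbor counts.** All later steps read off the following table for $G$.

* Each vertex of $Q$: one neighbor in $C_0=w_{p_1}$, two in $B_0$ (one in $w_{p_2}$, one in $w_{p_3}$), one in $Q$.
* $C_0$: one in $C_1$, one in $B_0$ (namely in $w_{p_2}$), two in $Q$.
* $B_0$: one in $B_1$, two in $Q$, and one more: for $w_{p_2}$ in $C_0$, for $w_{p_3}$ in $B_0$ (the rung).
* $C_r$, $1\le r\le s$: one in each of $C_{r-1},C_r,C_{r+1}$.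
* $B_r$, $1\le r\le s$: one in each of $B_{r-1},B_r,B_{r+1}$.
* $C_{s+1}=w_3$: one in each of $C_s,C_{s+1},w_2$.
* $B_{s+1}=w_i\cup w_j$: one in each of $B_s,B_{s+1},w_1$.
* $w_1$: one in $w_2$, two in $B_{s+1}$ (for $x_1$ both in $w_i$, for $y_1$ both in $w_j$).
* $w_2$: one in each of $w_1,w_2,w_3$.

These are checked from the edge list. For $1\le r\le s$ the indices $p_1-r$, $p_2+r$, $p_3-r$ lie in the ranges $4,\dots,s+3$; $s+6,\dots,2s+5$; $2s+8,\dots,3s+7$, and none of them is in $\{1,p_1,p_2,i,j,p_3\}$. So these pairs have rungs, their rail neighbors lie in the layers $r-1$ and $r+1$, and they have no neighbors elsewhere. The pair $w_3$ has a rung since $3<p_1$. The pair $w_i$ has no rung; its rail neighbors lie in $w_{i-1}=w_{p_2+s}\subseteq B_s$ and in $w_{i+1}=w_j$. Similarly $w_j$ has rail neighbors in $w_i$ and in $w_{j+1}=w_{p_3-s}\subseteq B_s$. The pairs $w_{p_1}$ and $w_{p_2}$ have no rung and are rail neighbors of each other. The pair $w_{p_3}$ has only one rail neighbor per vertex, in $w_{p_3-1}\subseteq B_1$.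

Counted by layers, this gives: $Q$ has 3 neighbors in $Z$ and 1 in $Q$; $Z$ has 1 in $D_1$, 1 in $Z$, 2 in $Q$; $D_r$ for $1\le r\le s$ has 1 in each of $D_{r-1},D_r,D_{r+1}$; $D_{s+1}$ has 1 in each of $D_s,D_{s+1},A$; $w_1$ has 1 in $A$ and 2 in $D_{s+1}$; $w_2$ has 2 in $A$ and 1 in $D_{s+1}$. So the vertices of $Q\cup Z$ have degree 4 and all others have degree 3.

Moreover, for $t\ne1$ the vertices $x_t$ and $y_t$ have equally many neighbors in each pair $w_u$ and in $Q$, and each vertex of $Q$ has exactly one neighbor in each of $w_{p_1},w_{p_2},w_{p_3}$ and one in $Q$. Hence: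

**(P)** If every class of a partition is a union of sets among $w_1,\dots,w_\ell,Q$, then $Q$ and all pairs $w_t$ with $t\ne1$ are homogeneous for it. The pair $w_1$ is homogeneous for it if and only if $w_i$ and $w_j$ lie in one class.

**Step 2: the first pass isolates the layers.** In iteration 1 the degrees give $Q\cup Z$ and the rest. Let $R_r:=D_{r+1}\cup\dots\cup D_{s+1}\cup A$. We claim that for $1\le r\le s+1$, $\pi_{r+1}$ consists of $Q,Z,D_1,\dots,D_r,R_r$.

For $r=1$ (iteration 2): in $Q\cup Z$, the vertices of $Q$ have no neighbor of degree 3 and those of $Z$ have one. Among the rest, the vertices of $D_1$ have one neighbor in $Q\cup Z$ and those of $R_1$ have none. So the classes are $Q,Z,D_1,R_1$.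

Step $r\to r+1$, for $1\le r\le s$: in $R_r$, each vertex of $D_{r+1}$ has one neighbor in $D_r$ and two in $R_r$, and every other vertex has three in $R_r$. So $R_r$ splits into $D_{r+1}$ and $R_{r+1}$. The classes $Q,Z,D_1,\dots,D_r$ are homogeneous by the layer counts. This proves the claim, and $\pi_{s+2}$ consists of $Q,Z,D_1,\dots,D_{s+1},A$.

In iteration $s+3$ the class $A$ splits into $w_1$ (two neighbors in $D_{s+1}$) and $w_2$ (one). All other classes are homogeneous by the layer counts.

**Step 3: the second pass splits each layer into $C_r$ and $B_r$.** We claim that for $0\le t\le s+1$, in iteration $s+4+t$ exactly the class $D_r$ with $r=s+1-t$ splits, into $C_r$ and $B_r$.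

For $t=0$, the vertices of $C_{s+1}$ have their neighbor in $A$ inside $w_2$ and those of $B_{s+1}$ have it inside $w_1$; the other counts agree. For $t\ge1$ and $r\ge 1$, the vertices of $C_r$ have their neighbor in $D_{r+1}$ inside $C_{r+1}$ and those of $B_r$ have it inside $B_{r+1}$; the other counts, in $D_r$ and $D_{r-1}$, agree. For $r=0$, the neighbor in $D_1$ is in $C_1$ for $C_0$ and in $B_1$ for $B_0$, and the counts in $Z$ and $Q$ agree.

Nothing else splits. A whole layer $D_{r'}$ with $r'<r$ sees only whole layers or $Q$. The sets $C_{r'}$ with $r'>r$, as well as $w_2$ and $Q$, are homogeneous by (P). The pair $w_1$ is homogeneous by (P), because $w_i$ and $w_j$ lie together in $B_{s+1}$. For $r'>r$, by the table each vertex of $B_{r'}$ has one neighbor in $B_{r'-1}$, or in $D_{r'-1}$ if that is still whole, one in $B_{r'}$, and one in $B_{r'+1}$ or, for $r'=s+1$, in $w_1$.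

The last of these iterations is $2s+5$. So $\pi_{2s+5}$ consists of $Q,w_1,w_2,C_0,\dots,C_{s+1},B_0,\dots,B_{s+1}$.

**Step 4: the third pass splits each $B_r$ into two pairs.** We claim that for $0\le r\le s+1$, in iteration $2s+6+r$ exactly $B_r$ splits, into $w_{p_2+r}$ and $w_{p_3-r}$.

For $r=0$, a vertex of $w_{p_2}$ has one neighbor in $C_0$ and none in $B_0$; a vertex of $w_{p_3}$ has none in $C_0$ and one in $B_0$. For $r\ge1$, the neighbors in $B_{r-1}$ of $w_{p_2+r}$ lie in $w_{p_2+r-1}$ and those of $w_{p_3-r}$ lie in $w_{p_3-r+1}$, and these two pairs are now different classes; the other counts agree by the table. The sets $B_{r'}$ with $r'>r$ see only the whole classes $B_{r'-1},B_{r'}$ and $B_{r'+1}$ (or $w_1$), one neighbor each. All other classes are single pairs or $Q$ and are homogeneous by (P); for $w_1$ this uses that $B_{s+1}$ is whole up to the last of these iterations.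

The last of these iterations is $3s+7$; it separates $w_i$ from $w_j$. So $\pi_{3s+7}$ consists of $Q,w_1,\dots,w_\ell$. By (P), in iteration $3s+8$ exactly $w_1$ splits: $x_1$ has two neighbors in $w_i$, and $y_1$ has two in $w_j$.

**Step 5: the fourth pass tears the pairs in the order $w_1,w_2,\dots,w_\ell$.** We claim that for $1\le t\le\ell$, $\pi_{3s+7+t}$ has singletons on $w_1\cup\dots\cup w_t$, the classes $w_{t+1},\dots,w_\ell$, and on $Q$ the single class $Q$ if $t\le p_1$ and the classes $\{q_1,q_2\},\{q_3,q_4\}$ if $t\ge p_2=p_1+1$.

The case $t=1$ was just shown. Consider the step $t\to t+1$ with $t<\ell$.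

The pair $w_{t+1}$ splits because $x_{t+1}\sim x_t$ and $y_{t+1}\sim y_t$, while $x_{t+1}\not\sim y_t$.

For $u\ge t+2$ the pair $w_u$ stays whole. Its neighbors in $w_{u-1}$, in $w_{u+1}$ (if $u<\ell$) and in $w_u$ lie in classes that are still whole, because $u-1\ge t+1$, and $x_u,y_u$ have equally many there. If $u\in\{i,j\}$ there is one further neighbor, and it is the same vertex for $x_u$ and $y_u$: $x_1$ for $u=i$ and $y_1$ for $u=j$. If $u\in\{p_1,p_2,p_3\}$, both have two neighbors in $Q$. This suffices if $Q$ is whole. If $Q$ is already split, then $t\ge p_2$, so $u=p_3$; here $x_{p_3}\sim q_1,q_3$ and $y_{p_3}\sim q_2,q_4$, so each has one neighbor in $\{q_1,q_2\}$ and one in $\{q_3,q_4\}$.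

For $Q$ there are three cases. If $t<p_1$, none of $w_{p_1},w_{p_2},w_{p_3}$ is torn and $Q$ stays whole. If $t=p_1$, exactly $w_{p_1}$ of these is torn; since $q_1,q_2\sim x_{p_1}$ and $q_3,q_4\sim y_{p_1}$ and all other counts agree, $Q$ splits exactly into $\{q_1,q_2\}$ and $\{q_3,q_4\}$. If $p_2\le t<\ell$, then $q_1,q_2$ are both adjacent to $x_{p_1}$ and $x_{p_2}$, have one neighbor each in the whole class $w_{p_3}$, and one each in $\{q_3,q_4\}$ (in $G$: $q_1\sim q_3$, $q_2\sim q_4$). So $\{q_1,q_2\}$ stays whole, and by the same argument with $y_{p_1},y_{p_2}$ so does $\{q_3,q_4\}$. This proves the claim.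

Hence $w_\ell=w_{p_3}$ splits in iteration $3s+7+\ell=6s+15$. In iteration $6s+16$ both $\{q_1,q_2\}$ and $\{q_3,q_4\}$ split, since $q_1,q_3\sim x_{p_3}$ and $q_2,q_4\sim y_{p_3}$, and $\pi_{6s+16}$ is discrete, meaning that all its classes are singletons.

**Step 6: $G$ and $H$ agree through iteration $6s+16$.** We show $\chi^r_G(v)=\chi^r_H(v)$ for all $v$ and all $r\le6s+16$, by induction on $r$. Only the neighbor inside $Q$ of a vertex of $Q$ differs between the graphs. For $q_1$ and $q_2$ the two graphs exchange $q_3$ and $q_4$; for $q_3$ and $q_4$ they exchange $q_1$ and $q_2$. In the step $r-1\to r$ we have $r-1\le6s+15$. In that iteration $q_1,q_2$ have equal colors and $q_3,q_4$ have equal colors in $G$, hence by induction also in $H$, with the same values. So the exchange does not change any multiset of neighbor colors.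

**Step 7: they are distinguished in iteration $6s+17$.** In iteration $6s+16$ all colors are distinct within each graph, and equal names have equal colors. The vertex $q_1$ is the only vertex of its color in each graph. It has a neighbor of color $\chi^{6s+16}(q_3)$ in $G$, and none in $H$, where $q_1\not\sim q_3$. So $\chi^{6s+17}_G(q_1)$ does not occur in $H$. Therefore
$$k(G,H)=6s+17=n-3. \qquad\blacksquare$$

*Example.* For $s=0$, $n=20$, the run is as follows. Iteration 1 gives $Q\cup Z$ and the rest. Iteration 2 gives $Q$, $w_4\cup w_5\cup w_8$, $w_3\cup w_6\cup w_7$, $w_1\cup w_2$. Iterations 3 to 7 split off, in turn, $w_1$ from $w_2$, $w_3$ from $w_6\cup w_7$, $w_4$ from $w_5\cup w_8$, $w_5$ from $w_8$, and $w_6$ from $w_7$. Iterations 8 to 15 tear $w_1,\dots,w_8$, and $Q$ splits into two pairs in iteration 12 together with $w_5$. Iteration 16 makes $Q$ discrete, and iteration 17 distinguishes $G$ from $H$.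

In terms of (2), the partition in iteration $k-1$ is discrete, so $n-c_{k-1}=0$. The waste of three comes from iteration 2, from the iteration in which $w_{p_2}$ and $Q$ split together, and from iteration $6s+16$, each creating two new classes.

## 9. Which values of $k(G,H)$ occur: proof of Theorem 3

**Step 1: the upper bound $k\le n-2$.** Let $|G|=|H|=n\ge3$ and $k=k(G,H)$. By (1), $k\le n$.

Suppose $k=n$. By (1), iteration $n-1$ has exactly $n$ classes on $U$. Each of them contains exactly one vertex of $G$ and one of $H$, and so they define a bijection $\varphi:V(G)\to V(H)$ preserving $\chi^{n-1}$, hence also $\chi^{n-2}$. Since the number of classes starts at 1 and strictly increases, iteration $n-2$ has at least $n-1$ classes, and it has fewer than $n$. So it has exactly $n-1$, and on $G$ they are one class $\{p,q\}$ and singletons otherwise. On $H$ they are the images under $\varphi$.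

Since $\chi^{n-1}(u)=\chi^{n-1}(\varphi(u))$, the vertices $u$ and $\varphi(u)$ have equally many neighbors in corresponding classes of iteration $n-2$. For $v\notin\{p,q\}$ the class of $v$ is $\{v\}$ in $G$ and $\{\varphi(v)\}$ in $H$, so $u\sim v\iff\varphi(u)\sim\varphi(v)$ for every $u$. By symmetry of adjacency this holds whenever $\{u,v\}\neq\{p,q\}$. Finally, $p$ has a neighbor in $\{p,q\}$ if and only if $p\sim q$, and $\varphi(p)$ has a neighbor in $\{\varphi(p),\varphi(q)\}$ if and only if $\varphi(p)\sim\varphi(q)$. These counts agree, so $p\sim q\iff\varphi(p)\sim\varphi(q)$. Thus $\varphi$ is an isomorphism, and isomorphic graphs are not distinguished, a contradiction.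

So $k\le n-1$, and $k\ne n-1$ by the quoted result (ii). Hence $k\le n-2$.

**Step 2: the values $14\le k\le n-4$.** Let $n\ge29$. Theorem 1 with $n'=k+4\ge18$ gives a pair on $n'\le n$ vertices with value exactly $n'-4=k$. Pad both graphs with $n-n'$ isolated vertices; the value does not change.

**Step 3: the values $1\le k\le13$.** Lemma 1 gives a pair on $2k+3\le29\le n$ vertices with value $k$. Pad with isolated vertices. $\blacksquare$
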